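\title{Lipschitz functions of doubly commuting contractions: Schatten class estimates at strict contractions}

\begin{abstract}
Let $(T_1,R_1)$ and $(T_2,R_2)$ be pairs of doubly commuting contractions such that $T_2$ and $R_2$ are strict contractions and $T_1-T_2$, $R_1-R_2$ belong to the Schatten class $\mathcal{S}_p$. We show that $f(T_1,R_1)-f(T_2,R_2)\in\mathcal{S}_p$ for every Lipschitz function $f$ on the torus $\mathbb{T}^2$, and that a Lipschitz estimate holds for all $1\le p\le\infty$ with the constant $2\big(K(\|T_2\|)+K(\|R_2\|)\big)$, where $K$ is the complete elliptic integral. This constant grows logarithmically as $\max\{\|T_2\|,\|R_2\|\}\to1$, and this order is sharp. For $p<\infty$, when $R_2=0$ or the space is finite-dimensional, a constant exists if and only if the spectral radii of $T_2$ and $R_2$ are less than one. The proof writes a radial derivative as a Cauchy integral and applies a Cauchy--Schwarz inequality in $\mathcal{S}_p$.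
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $\mathcal{H}$ is a complex Hilbert space and $B(\mathcal{H})$ is the algebra of bounded operators on it. For $1\le p<\infty$, $\mathcal{S}_p=\mathcal{S}_p(\mathcal{H})$ is the Schatten class with norm $\|\cdot\|_p$; we put $\mathcal{S}_\infty=B(\mathcal{H})$, with $\|\cdot\|_\infty=\|\cdot\|$ the operator norm. An operator $T$ is a \emph{contraction} if $\|T\|\le1$ and a \emph{strict contraction} if $\|T\|<1$, and $\rho(T)$ is its spectral radius. We write $\mu$ for normalized Lebesgue measure on the unit circle $\mathbb{T}$ and $\hat f(m,n)$ for the Fourier coefficients of a function $f$ on $\mathbb{T}^2$.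

\subsection*{The functional calculus}
A pair $(T,R)$ of contractions is \emph{doubly commuting} if $TR=RT$ and $T^*R=RT^*$; taking adjoints, each of $T,T^*$ then commutes with each of $R,R^*$. Put $T^{(m)}=T^m$ for $m\ge0$ and $T^{(m)}=(T^*)^{|m|}$ for $m<0$. A doubly commuting pair has a commuting unitary dilation: there are commuting unitaries $U,V$ on a Hilbert space $\mathcal{K}\supset\mathcal{H}$ such that
\[
P_{\mathcal{H}}U^mV^n\big|_{\mathcal{H}}=T^{(m)}R^{(n)}\qquad(m,n\in\mathbb{Z}),
\]
where $P_{\mathcal{H}}$ is the orthogonal projection of $\mathcal{K}$ onto $\mathcal{H}$. For $f\in C(\mathbb{T}^2)$ one defines $f(T,R)=P_{\mathcal{H}}f(U,V)|_{\mathcal{H}}$. The map $f\mapsto f(T,R)$ is linear, and the spectral theorem for $(U,V)$ gives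
\begin{equation}\label{eq:contractive}
\|f(T,R)\|\le\sup_{\mathbb{T}^2}|f| .
\end{equation}
For a trigonometric polynomial $f$,
\begin{equation}\label{eq:series}
f(T,R)=\sum_{m,n}\hat f(m,n)\,T^{(m)}R^{(n)},
\end{equation}
and by \eqref{eq:contractive} this formula persists whenever $\sum|\hat f(m,n)|<\infty$. Since trigonometric polynomials are dense in $C(\mathbb{T}^2)$, \eqref{eq:contractive} and \eqref{eq:series} also show that $f(T,R)$ does not depend on the dilation.

If $\mathcal{H}=\mathbb{C}$, then $T=re^{i\theta}$ is a point of the closed unit disk and $T^{(m)}=r^{|m|}e^{im\theta}$, so $f(T,R)$ is the value at $(T,R)$ of the extension of $f$ that is harmonic in each variable. The calculus is an operator version of the Poisson extension.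

\subsection*{The question}
Let $\operatorname{Lip}(\mathbb{T}^2)$ be the class of functions $f:\mathbb{T}^2\to\mathbb{C}$ for which
\[
|f(z_1,w_1)-f(z_2,w_2)|\le L\max\{|z_1-z_2|,|w_1-w_2|\}
\]
holds on $\mathbb{T}^2$ with some $L<\infty$, and let $\|f\|_{\operatorname{Lip}}$ be the infimum of such $L$. We ask for the operator analog of this inequality,
\begin{equation}\label{eq:lip}
\|f(T_1,R_1)-f(T_2,R_2)\|_p\le d\,\|f\|_{\operatorname{Lip}}\max\{\|T_1-T_2\|_p,\|R_1-R_2\|_p\}.
\end{equation}
For smoother analytic functions there is a theorem of Peller: if $1\le p<\infty$, the pairs $(T_1,R_1)$, $(T_2,R_2)$ consist of commuting contractions with $T_1-T_2,R_1-R_2\in\mathcal{S}_p$, and $f$ lies in the analytic subspace $B^1_{\infty,1}(\mathbb{T}^2)_+$ of the Besov space $B^1_{\infty,1}(\mathbb{T}^2)$, then $f(T_1,R_1)-f(T_2,R_2)\in\mathcal{S}_p$ and \eqref{eq:lip} holds with $d\,\|f\|_{\operatorname{Lip}}$ replaced by $\mathrm{const}\,\|f\|_{B^1_{\infty,1}(\mathbb{T}^2)}$. Neither this theorem nor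 the Besov space is used below. The following question comes from the paper \cite{BCGP} of Bhattacharyya, Chattopadhyay, Giri and Pradhan.

\medskip
\noindent\textbf{Question.} \emph{Let $1<p<\infty$, and let $(T_1,R_1)$, $(T_2,R_2)$ be doubly commuting pairs of contractions such that $T_2$ and $R_2$ are strict contractions and $T_1-T_2,\,R_1-R_2\in\mathcal{S}_p$. Is $f(T_1,R_1)-f(T_2,R_2)\in\mathcal{S}_p$ for every $f\in\operatorname{Lip}(\mathbb{T}^2)$? If so, does \eqref{eq:lip} hold for all $f$, $T_1$, $R_1$ with a constant $d$ that depends only on $p$, $T_2$ and $R_2$?}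
\medskip

The case $\mathcal{H}=\mathbb{C}$ explains the form of the question. The harmonic extension of a Lipschitz function need not be Lipschitz on the disk: for $|1-z|$ its derivative along the radius $[0,1)$ has size at least $\frac2\pi\log\frac1{1-t}$ at the point $t$ (Lemma~\ref{lem:u}). So no $d$ can serve for all pairs, and $d$ must grow at least logarithmically as the base point $(T_2,R_2)$ approaches the boundary. For a fixed interior base point the scalar estimate holds for a soft reason: near that point the extension is smooth, and far from it the extension is bounded. This suggests a positive answer, but the soft argument does not carry over, because the bound \eqref{eq:contractive} says nothing about $\mathcal{S}_p$ norms, while $T_1$ and $R_1$ may have norm one.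

\subsection*{The results}
Both answers are yes, for every $1\le p\le\infty$, with a constant that is independent of $p$ and has the logarithmic size seen in dimension one. The estimate is governed by the following quantities. For a contraction $T$ and $0\le\tau<1$ put
\[
N_T(\tau)=\max\Big\{\Big\|\sum_{j\ge0}\tau^{2j}T^jT^{*j}\Big\|,\ \Big\|\sum_{j\ge0}\tau^{2j}T^{*j}T^j\Big\|\Big\},
\]
a nondecreasing function of $\tau$, and for contractions $T_1,T_2$ put
\[
\kappa(T_1,T_2)=\int_0^1\sqrt{N_{T_1}(\tau)N_{T_2}(\tau)}\,d\tau\in[0,\infty].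
\]
Since $N_{T^*}=N_T$, we have $\kappa(T_1,T_2)=\kappa(T_2,T_1)=\kappa(T_1^*,T_2^*)$. Let
\[
K(r)=\int_0^1\frac{d\tau}{\sqrt{(1-\tau^2)(1-r^2\tau^2)}}\qquad(0\le r<1)
\]
be the complete elliptic integral; it is finite and increasing, and $K(0)=\pi/2$. The triangle inequality gives $N_T(\tau)\le(1-\tau^2\|T\|^2)^{-1}\le(1-\tau^2)^{-1}$ and $N_T(\tau)\le\sum_j\|T^j\|^2$. Therefore
\begin{align}
\kappa(T_1,T_2)&\le K\big(\min\{\|T_1\|,\|T_2\|\}\big)&&\text{if $T_1$ or $T_2$ is strict,}\label{eq:kappa1}\\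
\kappa(T_1,T_2)&\le\frac\pi2\Big(\sum_{j\ge0}\|T_2^j\|^2\Big)^{1/2}<\infty&&\text{if $\rho(T_2)<1$,}\label{eq:kappa2}
\end{align}
where the last series converges because $\|T_2^j\|^{1/j}\to\rho(T_2)$.

\begin{theorem}\label{thm:main}
Let $1\le p\le\infty$. Let $(T_1,R_1)$, $(T_2,R_2)$ be doubly commuting pairs of contractions with $T_1-T_2,\,R_1-R_2\in\mathcal{S}_p$ and $\kappa(T_1,T_2),\,\kappa(R_1,R_2)<\infty$, and let $f\in\operatorname{Lip}(\mathbb{T}^2)$. Then $f(T_1,R_1)-f(T_2,R_2)\in\mathcal{S}_p$ and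
\[
\|f(T_1,R_1)-f(T_2,R_2)\|_p\le2\|f\|_{\operatorname{Lip}}\big[\kappa(T_1,T_2)\|T_1-T_2\|_p+\kappa(R_1,R_2)\|R_1-R_2\|_p\big].
\]
In particular, if $T_2$ and $R_2$ are strict contractions, then \eqref{eq:lip} holds with
\[
d=2\big(K(\|T_2\|)+K(\|R_2\|)\big).
\]
\end{theorem}

By \eqref{eq:kappa1} and \eqref{eq:kappa2}, the hypothesis on $\kappa$ holds as soon as one of $T_1,T_2$ and one of $R_1,R_2$ is strict, and also when $\rho(T_2)<1$ and $\rho(R_2)<1$. The next theorem shows that the constant has the right order.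

\begin{theorem}\label{thm:sharp}
Let $\mathcal{H}\ne0$, $0\le a,b<1$ and $1\le p\le\infty$. Let $D_p(a,b)$ be the best constant $d$ such that \eqref{eq:lip} holds for all $f\in\operatorname{Lip}(\mathbb{T}^2)$ and all doubly commuting pairs of contractions $(T_1,R_1)$, $(T_2,R_2)$ with $\|T_2\|\le a$, $\|R_2\|\le b$ and $T_1-T_2,\,R_1-R_2\in\mathcal{S}_p$. With $c=\max\{a,b\}$,
\[
\max\Big\{1,\ \frac2\pi\log\frac1{1-c}\Big\}\le D_p(a,b)\le2\big(K(a)+K(b)\big)\le8\log\frac4{1-c}.
\]
\end{theorem}

Finally we ask which base points admit a constant at all. Let $(T_2,R_2)$ be a doubly commuting pair of contractions. We call $d$ an \emph{$\mathcal{S}_p$-Lipschitz constant at $(T_2,R_2)$} if for every $f\in\operatorname{Lip}(\mathbb{T}^2)$ and every doubly commuting pair of contractions $(T_1,R_1)$ with $T_1-T_2,\,R_1-R_2\in\mathcal{S}_p$ the operator $f(T_1,R_1)-f(T_2,R_2)$ is in $\mathcal{S}_p$ and \eqref{eq:lip} holds.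

\begin{theorem}\label{thm:converse}
Let $1\le p<\infty$.
\begin{enumerate}
\item[(a)] Strictness cannot be dropped: there are contractions $T_1,T_2$ on $\ell^2$ with $T_1-T_2\in\mathcal{S}_p$ and a function $f\in\operatorname{Lip}(\mathbb{T}^2)$ with $f(T_1,0)-f(T_2,0)\notin\mathcal{S}_p$.
\item[(b)] Let $T_2$ be a contraction on $\mathcal{H}\ne0$. An $\mathcal{S}_p$-Lipschitz constant at $(T_2,0)$ exists if and only if $\rho(T_2)<1$.
\item[(c)] Let $0<\dim\mathcal{H}<\infty$ and let $(T_2,R_2)$ be a doubly commuting pair of contractions. An $\mathcal{S}_p$-Lipschitz constant at $(T_2,R_2)$ exists if and only if $\rho(T_2)<1$ and $\rho(R_2)<1$.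
\end{enumerate}
\end{theorem}

Section~\ref{sec:scalar} shows the idea in dimension one. Sections~\ref{sec:cs}--\ref{sec:main} prove Theorem~\ref{thm:main}. All lower bounds come from the function $|1-z|$; they occupy Sections~\ref{sec:sharp} and~\ref{sec:converse}.

\section{The idea in dimension one}\label{sec:scalar}

Let $g=\sum_m\hat g(m)\zeta^m$ be a trigonometric polynomial on $\mathbb{T}$ with $|g(\zeta)-g(\zeta')|\le L|\zeta-\zeta'|$. The Lipschitz condition enters through the angular derivative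
\[
h(\zeta)=\sum_m m\,\hat g(m)\zeta^m=-i\,\frac{d}{d\theta}g(e^{i\theta})\Big|_{e^{i\theta}=\zeta}.
\]
Since $|g(\zeta e^{it})-g(\zeta)|\le L|e^{it}-1|\le L|t|$, we have
\begin{equation}\label{eq:derivative}
|h|\le L\quad\text{on }\mathbb{T}.
\end{equation}

\subsection*{Why termwise estimates do not suffice}
For operators $S,T$ the identity
\begin{equation}\label{eq:telescope}
T^m-S^m=\sum_{j+k=m-1}S^j(T-S)T^k\qquad(m\ge1)
\end{equation}
follows by telescoping. If $\|T\|\le1$ and $\|S\|=r<1$, it gives $\|T^m-S^m\|_p\le\|T-S\|_p/(1-r)$. For a function of one variable this is already enough for some constant, because \eqref{eq:derivative} and Parseval's identity give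
\[
\sum_{m\ne0}|\hat g(m)|\le\Big(\sum_{m\ne0}m^{-2}\Big)^{1/2}\Big(\int_{\mathbb{T}}|h|^2d\mu\Big)^{1/2}\le\frac{\pi}{\sqrt3}L.
\]
The factor $1/(1-r)$ is far from logarithmic, and in two variables the argument breaks down. There the numbers $\hat g(m)$ become operators $G_m$ (functions of $R_1$), and \eqref{eq:derivative} becomes $\|\sum_m mG_m\zeta^m\|\le L$. This property does not bound $\sum_m\|G_m\|$ independently of the degree: if $P_1,\dots,P_N$ are nonzero mutually orthogonal projections and $G_m=LP_m/m$, then $\|\sum_m mG_m\zeta^m\|=L$ while $\sum_m\|G_m\|=L\sum_{m\le N}1/m$. We need an argument that uses $h$ as a whole.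

\subsection*{The radial derivative as a Cauchy integral}
Take $\mathcal{H}=\mathbb{C}$ and points $z_1,z_2$ of the closed disk. The harmonic extension of $g$ is a constant plus an analytic part $F(z)=\sum_{m\ge1}\hat g(m)z^m$ plus an antianalytic part, which is treated by replacing $g(\zeta)$ with $g(\bar\zeta)$ and $z_i$ with $\bar z_i$. We estimate $F(z_1)-F(z_2)$. Shrink both points to the origin simultaneously: the polynomial $D(\tau)=F(\tau z_1)-F(\tau z_2)$ satisfies $D(0)=0$ and $D(1)=F(z_1)-F(z_2)$. Differentiation in $\tau$ produces the factor $m$, hence the function $h$. For $|z|\le1$ and $0\le\tau<1$, expanding a geometric series gives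
\[
\tau\frac{d}{d\tau}F(\tau z)=\sum_{m\ge1}m\,\hat g(m)\tau^mz^m=\int_{\mathbb{T}}\frac{h(\zeta)}{1-\tau\bar\zeta z}\,d\mu(\zeta).
\]
Subtracting these formulas for $z_1$ and $z_2$ and dividing by $\tau$, we obtain
\[
D'(\tau)=(z_1-z_2)\int_{\mathbb{T}}\frac{\bar\zeta\,h(\zeta)}{(1-\tau\bar\zeta z_2)(1-\tau\bar\zeta z_1)}\,d\mu(\zeta).
\]
Taking the difference has produced two Cauchy kernels, one for each point. Their $L^2$ norms are explicit,
\[
\int_{\mathbb{T}}|1-\tau\bar\zeta z|^{-2}d\mu(\zeta)=\sum_{j\ge0}\tau^{2j}|z|^{2j}=\frac1{1-\tau^2|z|^2},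
\]
so \eqref{eq:derivative} and the Cauchy--Schwarz inequality give
\[
|F(z_1)-F(z_2)|\le L|z_1-z_2|\int_0^1\frac{d\tau}{\sqrt{(1-\tau^2|z_1|^2)(1-\tau^2|z_2|^2)}}\le L\,K(|z_2|)\,|z_1-z_2|
\]
when $|z_2|<1$. The role of strictness is visible. A point on the circle contributes the factor $(1-\tau^2)^{-1/2}$, which is integrable; two such points contribute $(1-\tau^2)^{-1}$, which is not. The middle integral is $\kappa(z_1,z_2)$.

For operators, the kernels become resolvents standing on the two sides of $T_1-T_2$, and $h$ becomes an operator-valued function. We need a Cauchy--Schwarz inequality for such integrals in $\mathcal{S}_p$, and we need to know that the factor $h$ can still be discarded.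

\section{A Cauchy--Schwarz inequality in Schatten classes}\label{sec:cs}

We recall the facts about $\mathcal{S}_p$ that are used. A compact operator $X$ has a singular value decomposition $X=\sum_i s_i\langle\cdot,v_i\rangle u_i$ with orthonormal systems $(u_i)$, $(v_i)$ and numbers $s_1\ge s_2\ge\dots>0$, and $\|X\|_p=(\sum_i s_i^p)^{1/p}$ for $1\le p<\infty$. If $(u_i)$, $(v_i)$ are orthonormal and $c_i\to0$, the singular values of $\sum_ic_i\langle\cdot,v_i\rangle u_i$ are the numbers $|c_i|$; in particular $\|\langle\cdot,v\rangle u\|_p=\|u\|\|v\|$ for all $p$. Further $\|X^*\|_p=\|X\|_p$, $\|AXB\|_p\le\|A\|\|X\|_p\|B\|$, and both $|\operatorname{tr}(ZY)|$ and $|\operatorname{tr}(YZ)|$ are at most $\|Z\|\|Y\|_1$.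

\begin{lemma}\label{lem:schatten}
\begin{enumerate}
\item[(i)] Let $1\le p\le\infty$. If $\|Z_N-Z\|\to0$ and $\|Z_N\|_p\le M$ for all $N$, then $Z\in\mathcal{S}_p$ and $\|Z\|_p\le M$.
\item[(ii)] Let $1<p<\infty$ and $p'=p/(p-1)$. If $Z$ is compact and $|\operatorname{tr}(ZY)|\le M\|Y\|_{p'}$ for all finite rank $Y$, then $\|Z\|_p\le M$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) For $p=\infty$ this is continuity of the norm. For $p<\infty$, $Z$ is compact as a norm limit of compact operators. The $i$th singular value is the distance in operator norm to the operators of rank less than $i$, so $|s_i(Z_N)-s_i(Z)|\le\|Z_N-Z\|$. Hence $\sum_{i\le n}s_i(Z)^p=\lim_N\sum_{i\le n}s_i(Z_N)^p\le M^p$ for every $n$.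

(ii) Let $Z=\sum_is_i\langle\cdot,v_i\rangle u_i$ and $Y=\sum_{i\le n}s_i^{p-1}\langle\cdot,u_i\rangle v_i$. With $\sigma_n=\sum_{i\le n}s_i^p$ we have $\operatorname{tr}(ZY)=\sigma_n$ and $\|Y\|_{p'}=\sigma_n^{1/p'}$, so $\sigma_n^{1/p}\le M$.
\end{proof}

\begin{lemma}\label{lem:cs}
Let $A,B:\mathbb{T}\to B(\mathcal{H})$ be norm-continuous, $\Phi(X)=\int_{\mathbb{T}}A(\zeta)XB(\zeta)\,d\mu(\zeta)$, and
\[
\alpha=\max\Big\{\Big\|\int AA^*d\mu\Big\|,\Big\|\int A^*A\,d\mu\Big\|\Big\},\qquad
\beta=\max\Big\{\Big\|\int BB^*d\mu\Big\|,\Big\|\int B^*B\,d\mu\Big\|\Big\}.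
\]
Then $\|\Phi(X)\|_p\le\sqrt{\alpha\beta}\,\|X\|_p$ for all $1\le p\le\infty$ and $X\in\mathcal{S}_p$.
\end{lemma}

\begin{proof}
Let $M=\sqrt{\alpha\beta}$. The endpoints follow from the scalar Cauchy--Schwarz inequality, and the other $p$ by interpolation.

\emph{The case $p=\infty$.} Since $\langle AXBx,y\rangle=\langle XBx,A^*y\rangle$,
\[
|\langle\Phi(X)x,y\rangle|\le\|X\|\int\|Bx\|\|A^*y\|\,d\mu\le\|X\|\Big\langle\int B^*B\,d\mu\;x,x\Big\rangle^{1/2}\Big\langle\int AA^*d\mu\;y,y\Big\rangle^{1/2},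
\]
and the right side is at most $M\|X\|\|x\|\|y\|$.

\emph{The case $p=1$, $X$ of finite rank.} For $X=\langle\cdot,v\rangle u$ we have $AXB=\langle\cdot,B^*v\rangle Au$. This is a continuous function of $\zeta$ with values in $\mathcal{S}_1$, so the integral converges in $\mathcal{S}_1$ and
\[
\|\Phi(X)\|_1\le\int\|Au\|\|B^*v\|\,d\mu\le\Big\langle\int A^*A\,d\mu\;u,u\Big\rangle^{1/2}\Big\langle\int BB^*d\mu\;v,v\Big\rangle^{1/2}\le M\|u\|\|v\|.
\]
Summing over the singular value decomposition of $X$ gives $\|\Phi(X)\|_1\le M\|X\|_1$.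

\emph{The case $1<p<\infty$, $X$ of finite rank.} Let $X=\sum_is_i\langle\cdot,v_i\rangle u_i$ and $Y=\sum_lt_l\langle\cdot,y_l\rangle x_l$ be finite singular value decompositions, normalized by $\sum_is_i^p=1=\sum_lt_l^{p'}$. For $z\in\mathbb{C}$ put
\[
X_z=\sum_is_i^{pz}\langle\cdot,v_i\rangle u_i,\qquad Y_z=\sum_lt_l^{p'(1-z)}\langle\cdot,y_l\rangle x_l,\qquad \psi(z)=\operatorname{tr}\big(\Phi(X_z)Y_z\big).
\]
The function $\psi$ is a finite linear combination of the exponentials $s_i^{pz}t_l^{p'(1-z)}$, so it is entire and bounded on the strip $0\le\operatorname{Re}z\le1$. If $\operatorname{Re}z=0$, then $\|X_z\|=1$ and $\|Y_z\|_1=\sum_lt_l^{p'}=1$, so $|\psi(z)|\le\|\Phi(X_z)\|\|Y_z\|_1\le M$. If $\operatorname{Re}z=1$, then $\|X_z\|_1=1$ and $\|Y_z\|=1$, so $|\psi(z)|\le\|\Phi(X_z)\|_1\|Y_z\|\le M$. By the three lines theorem, a bounded analytic function on the strip, continuous up to the boundary and bounded by $M$ on both boundary lines, is bounded by $M$ throughout. At $z=1/p$ we have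 $X_z=X$ and $Y_z=Y$, so $|\operatorname{tr}(\Phi(X)Y)|\le M$. The operator $\Phi(X)$ is in $\mathcal{S}_1$, hence compact, and Lemma~\ref{lem:schatten}(ii) with homogeneity gives $\|\Phi(X)\|_p\le M\|X\|_p$.

\emph{General $X\in\mathcal{S}_p$, $1\le p<\infty$.} The partial sums $X_n$ of the singular value decomposition satisfy $\|X_n\|_p\le\|X\|_p$ and $\|X_n-X\|\to0$. By the case $p=\infty$, $\|\Phi(X_n)-\Phi(X)\|\to0$, and Lemma~\ref{lem:schatten}(i) finishes the proof.
\end{proof}

The endpoint $p=\infty$ uses $\int AA^*$ and $\int B^*B$, and the endpoint $p=1$ uses $\int A^*A$ and $\int BB^*$. This is why $N_T(\tau)$ is a maximum of two norms.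

\section{Differences of powers with operator coefficients}\label{sec:coeff}

The following proposition is the computation of Section~\ref{sec:scalar} for operators. It is the core of the proof: the second variable will enter only through the coefficients $G_m$.

\begin{proposition}\label{prop:core}
Let $1\le p\le\infty$, let $T,S$ be contractions with $T-S\in\mathcal{S}_p$, and let $(G_m)_{m\in\mathbb{Z}}$ be operators in $B(\mathcal{H})$, all but finitely many zero, such that
\[
\Big\|\sum_m mG_m\zeta^m\Big\|\le L\qquad(\zeta\in\mathbb{T}).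
\]
\begin{enumerate}
\item[(i)] If every $G_m$ commutes with $T$, then $\big\|\sum_{m\ge1}(T^m-S^m)G_m\big\|_p\le L\,\kappa(T,S)\|T-S\|_p$.
\item[(ii)] If every $G_m$ commutes with $T$ and $T^*$, then
\[
\Big\|\sum_{m\in\mathbb{Z}}\big(T^{(m)}-S^{(m)}\big)G_m\Big\|_p\le2L\,\kappa(T,S)\|T-S\|_p .
\]
\item[(iii)] If every $G_m$ commutes with $S$ and $S^*$, then the bound in \emph{(ii)} holds for $\sum_{m\in\mathbb{Z}}G_m\big(T^{(m)}-S^{(m)}\big)$.
\end{enumerate}
\end{proposition}

\begin{proof}
(i) Write $X=T-S$, $G(\zeta)=\sum_mmG_m\zeta^m$ and $D(\tau)=\sum_{m\ge1}\tau^m(T^m-S^m)G_m$. By \eqref{eq:telescope}, $D$ is a polynomial in $\tau$ with coefficients in $\mathcal{S}_p$. Also $D(0)=0$, and $D(1)$ is the operator to be estimated, so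
\begin{equation}\label{eq:D}
\|D(1)\|_p\le\int_0^1\|D'(\tau)\|_p\,d\tau .
\end{equation}
Fix $0<\tau<1$. For a contraction $W$ let
\[
C_W(\zeta)=(I-\tau\bar\zeta W)^{-1}=\sum_{k\ge0}\tau^k\bar\zeta^{\,k}W^k;
\]
the series converges in norm, uniformly in $\zeta\in\mathbb{T}$. Since $\int\bar\zeta^{\,k}G(\zeta)\,d\mu=kG_k$, termwise integration gives $\int C_WG\,d\mu=\sum_{k\ge1}k\tau^kW^kG_k$, and therefore
\[
\tau D'(\tau)=\int_{\mathbb{T}}\big(C_T(\zeta)-C_S(\zeta)\big)G(\zeta)\,d\mu(\zeta).
\]
The resolvent identity reads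
\[
C_T-C_S=C_S\big[(I-\tau\bar\zeta S)-(I-\tau\bar\zeta T)\big]C_T=\tau\bar\zeta\,C_SXC_T .
\]
Hence $D'(\tau)=\int A(\zeta)XB(\zeta)\,d\mu(\zeta)$ with $A=\bar\zeta C_S$ and $B=C_TG$, and it remains to bound $\alpha$ and $\beta$ in Lemma~\ref{lem:cs}.

Multiplying the series and using $\int\bar\zeta^{\,j}\zeta^k\,d\mu=\delta_{jk}$, we get
\[
\int C_WC_W^*\,d\mu=\sum_{j\ge0}\tau^{2j}W^jW^{*j},\qquad\int C_W^*C_W\,d\mu=\sum_{j\ge0}\tau^{2j}W^{*j}W^j .
\]
Thus $\alpha=N_S(\tau)$. For $\beta$ we must remove $G$. In one order this needs only $\|G\|\le L$: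
\[
BB^*=C_TGG^*C_T^*\le L^2C_TC_T^* .
\]
In the other order, $B^*B=G^*C_T^*C_TG$ has $G(\zeta)$ on the outside, where it prevents the integration of $C_T^*C_T$. Here commutation is used: $G(\zeta)$ commutes with $T$, hence with $C_T(\zeta)$, so $B=GC_T$ and
\[
B^*B=C_T^*G^*GC_T\le L^2C_T^*C_T .
\]
Integration preserves these inequalities between positive operators, so $\beta\le L^2N_T(\tau)$. Lemma~\ref{lem:cs} gives $\|D'(\tau)\|_p\le L\sqrt{N_T(\tau)N_S(\tau)}\,\|X\|_p$, and \eqref{eq:D} yields (i).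

(ii) The term $m=0$ vanishes and the terms $m\ge1$ are covered by (i). The terms $m\le-1$ add up to $\sum_{m\ge1}(T^{*m}-S^{*m})G_{-m}$. The coefficients $G'_m=G_{-m}$ commute with $T^*$ and satisfy $\sum_mmG'_m\zeta^m=-G(\bar\zeta)$, so (i) applies to $T^*,S^*,(G'_m)$ with the same $L$. Since $\kappa(T^*,S^*)=\kappa(T,S)$ and $\|X^*\|_p=\|X\|_p$, these terms obey the same bound as in (i).

(iii) Since $(W^{(m)})^*=W^{(-m)}$,
\[
\Big(\sum_mG_m\big(T^{(m)}-S^{(m)}\big)\Big)^*=-\sum_m\big(S^{(m)}-T^{(m)}\big)G_{-m}^* .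
\]
The coefficients $G''_m=G_{-m}^*$ commute with $S$ and $S^*$, and $\sum_mmG''_m\zeta^m=-G(\zeta)^*$. Apply (ii) with $T$ and $S$ interchanged and use the symmetry of $\kappa$.
\end{proof}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:main}

Let $L=\|f\|_{\operatorname{Lip}}$.

\subsection*{Reduction to trigonometric polynomials}
Let $F_N(\zeta)=\sum_{|k|\le N}\big(1-\frac{|k|}{N+1}\big)\zeta^k$ be the Fej\'er kernel, which is nonnegative with $\int F_N\,d\mu=1$, and let
\[
f_N(z,w)=\int_{\mathbb{T}}\int_{\mathbb{T}}f(z\bar\zeta,w\bar\omega)F_N(\zeta)F_N(\omega)\,d\mu(\zeta)\,d\mu(\omega).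
\]
These are trigonometric polynomials, and $f_N\to f$ uniformly by Fej\'er's theorem. Each rotated function $f(z\bar\zeta,w\bar\omega)$ has Lipschitz norm $L$ because $|z\bar\zeta-z'\bar\zeta|=|z-z'|$, and $f_N$ is an average of such functions against a probability density, so $\|f_N\|_{\operatorname{Lip}}\le L$. By \eqref{eq:contractive}, $f_N(T_i,R_i)\to f(T_i,R_i)$ in operator norm. If the theorem holds for each $f_N$, then Lemma~\ref{lem:schatten}(i) gives it for $f$. From now on $f$ is a trigonometric polynomial.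

\subsection*{Changing one variable at a time}
The mixed pair $(T_2,R_1)$ need not commute, so $f(T_2,R_1)$ is not defined by the calculus. The ordered sum $\sum\hat f(m,n)T_2^{(m)}R_1^{(n)}$ still makes sense, and we subtract and add it. By \eqref{eq:series},
\[
f(T_1,R_1)-f(T_2,R_2)=\sum_m\big(T_1^{(m)}-T_2^{(m)}\big)G_m+\sum_nH_n\big(R_1^{(n)}-R_2^{(n)}\big),
\]
where
\[
G_m=\sum_n\hat f(m,n)R_1^{(n)},\qquad H_n=\sum_m\hat f(m,n)T_2^{(m)} .
\]

\subsection*{The first sum}
Since $(T_1,R_1)$ is doubly commuting, each $G_m$ commutes with $T_1$ and $T_1^*$. For fixed $w\in\mathbb{T}$ the polynomial $g=f(\cdot,w)$ satisfies $|g(\zeta)-g(\zeta')|\le L|\zeta-\zeta'|$, so by \eqref{eq:derivative}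
\[
h(\zeta,w)=\sum_{m,n}m\,\hat f(m,n)\zeta^mw^n
\]
satisfies $|h|\le L$ on $\mathbb{T}^2$. Now fix $\zeta$ and apply the calculus of $(T_1,R_1)$ to the function $(z,w)\mapsto h(\zeta,w)$, which does not depend on $z$. By \eqref{eq:series} the result is $\sum_{m,n}m\,\hat f(m,n)\zeta^mR_1^{(n)}=\sum_mmG_m\zeta^m$, and by \eqref{eq:contractive} its norm is at most $L$. Proposition~\ref{prop:core}(ii) bounds the first sum by $2L\,\kappa(T_1,T_2)\|T_1-T_2\|_p$.

\subsection*{The second sum}
Since $(T_2,R_2)$ is doubly commuting, each $H_n$ commutes with $R_2$ and $R_2^*$. Applying \eqref{eq:derivative} to $f(z,\cdot)$ shows that $\tilde h(z,\omega)=\sum_{m,n}n\,\hat f(m,n)z^m\omega^n$ is bounded by $L$. For fixed $\omega$, the calculus of $(T_2,R_2)$ sends the function $(z,w)\mapsto\tilde h(z,\omega)$ to $\sum_nnH_n\omega^n$, so this operator has norm at most $L$. Proposition~\ref{prop:core}(iii), with $T=R_1$ and $S=R_2$, bounds the second sum by $2L\,\kappa(R_1,R_2)\|R_1-R_2\|_p$.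

Adding the two bounds gives the first inequality of Theorem~\ref{thm:main}, and \eqref{eq:kappa1} gives the second. \qed

\begin{remark}
No relation between the two pairs is used beyond $T_1-T_2,\,R_1-R_2\in\mathcal{S}_p$. The splitting is arranged so that in each sum the coefficient stands next to a resolvent of an operator from its own pair: $G_m$, a function of $R_1$, next to a resolvent of $T_1$, and $H_n$, a function of $T_2$, next to a resolvent of $R_2$. Since $f$ is not analytic, $G_m$ contains powers of $R_1^*$, so commutation of $T_1$ with $R_1$ alone would not let $G_m$ pass the resolvent.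
\end{remark}

\section{The function $|1-z|$ and the growth of the constant}\label{sec:sharp}

To see the logarithm we need a Lipschitz function whose angular derivative jumps, since then $m\hat f(m)$ decays only like $1/m$. Let $f_0(z,w)=|1-z|$; the triangle inequality gives $\|f_0\|_{\operatorname{Lip}}\le1$.

\begin{lemma}\label{lem:u}
Let $u(t)=\frac4\pi-\frac8\pi\sum_{m\ge1}\frac{t^m}{4m^2-1}$ for $0\le t\le1$.
\begin{enumerate}
\item[(i)] We have $u(1)=0$,
\begin{align}
-u'(t)&\ge\frac2\pi\log\frac1{1-t}&&(0\le t<1),\label{eq:uprime}\\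
u(1-\varepsilon)&\ge\frac2\pi\,\varepsilon\log\frac1\varepsilon&&(0<\varepsilon\le1).\label{eq:ueps}
\end{align}
\item[(ii)] If $(T,R)$ is a doubly commuting pair of contractions, then $f_0(T,R)=\sum_mc_mT^{(m)}$ with $c_m=\frac4\pi\cdot\frac1{1-4m^2}$. In particular $f_0(tI,R)=u(t)I$ for $0\le t\le1$.
\item[(iii)] Let $(T,R)$, $(T',R')$ be doubly commuting pairs of contractions, and let $E$ be a closed subspace that reduces $T$ and $T'$. If $T=T'$ on $E^\perp$, and $T=tI$, $T'=t'I$ on $E$ with $t,t'\in[0,1]$, then $f_0(T,R)-f_0(T',R')=(u(t)-u(t'))P_E$, where $P_E$ is the orthogonal projection onto $E$.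
\end{enumerate}
\end{lemma}

\begin{proof}
For $0\le\theta\le2\pi$ we have $|1-e^{i\theta}|=2\sin\frac\theta2$, which is symmetric under $\theta\mapsto2\pi-\theta$. Its $m$th Fourier coefficient is therefore
\[
\frac1\pi\int_0^{2\pi}\sin\frac\theta2\cos m\theta\,d\theta=\frac1{2\pi}\Big(\frac2{\frac12+m}+\frac2{\frac12-m}\Big)=c_m,
\]
where we used $2\sin\frac\theta2\cos m\theta=\sin(\frac12+m)\theta+\sin(\frac12-m)\theta$ and $\int_0^{2\pi}\sin\gamma\theta\,d\theta=2/\gamma$ for $\gamma=\frac12\pm m$. The coefficients are absolutely summable, so \eqref{eq:series} gives the formula in (ii), and $\sum_mc_mt^{|m|}=u(t)$. Part (iii) follows, because $T^{(m)}-T'^{(m)}=(t^{|m|}-t'^{|m|})P_E$.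

The Fourier series converges to $|1-z|$ at $z=1$, so $u(1)=\sum_mc_m=0$. For $0\le t<1$,
\[
-u'(t)=\frac8\pi\sum_{m\ge1}\frac{m\,t^{m-1}}{4m^2-1}\ge\frac2\pi\sum_{m\ge1}\frac{t^{m-1}}m\ge\frac2\pi\sum_{m\ge1}\frac{t^m}m=\frac2\pi\log\frac1{1-t}.
\]
Since $u$ is continuous on $[0,1]$ and $u(1)=0$,
\[
u(1-\varepsilon)=\int_{1-\varepsilon}^1(-u'(t))\,dt\ge\frac2\pi\int_0^\varepsilon\log\frac1s\,ds=\frac2\pi\Big(\varepsilon\log\frac1\varepsilon+\varepsilon\Big).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]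
\emph{Upper bounds.} Theorem~\ref{thm:main} and the monotonicity of $K$ give $D_p(a,b)\le2(K(a)+K(b))\le4K(c)$, so it suffices to show $K(r)\le2\log\frac4{1-r}$ for $0\le r<1$. Let $0<r<1$. Using $(1+\tau)(1+r\tau)\ge1$ and then the substitution $\tau=1-v^2$,
\[
K(r)\le\int_0^1\frac{d\tau}{\sqrt{(1-\tau)(1-r\tau)}}=2\int_0^1\frac{dv}{\sqrt{1-r+rv^2}} .
\]
An antiderivative of the last integrand is $r^{-1/2}\log\big(\sqrt r\,v+\sqrt{1-r+rv^2}\big)$, so
\[
K(r)\le\frac2{\sqrt r}\log\frac{1+\sqrt r}{\sqrt{1-r}}=\frac1{\sqrt r}\log\frac{(1+\sqrt r)^2}{1-r}.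
\]
For $r\ge\frac14$ the right side is at most $2\log\frac4{1-r}$. At $r=\frac14$ it equals $2\log3$, so for $0\le r<\frac14$ we have $K(r)\le K(\frac14)\le2\log3\le2\log\frac4{1-r}$.

\emph{Lower bounds.} Let $P$ be a rank one projection, $0<s<1-a$, and take $T_2=aI$, $T_1=aI+sP$, $R_1=R_2=0$. These pairs are admissible and $\|T_1-T_2\|_p=s$. For $f(z,w)=z$, which has Lipschitz norm $1$, the left side of \eqref{eq:lip} is $s$, so $D_p(a,b)\ge1$. For $f_0$, Lemma~\ref{lem:u}(iii) gives $f_0(T_1,0)-f_0(T_2,0)=(u(a+s)-u(a))P$, so $D_p(a,b)\ge|u(a+s)-u(a)|/s$. Letting $s\to0$ and using \eqref{eq:uprime}, we get $D_p(a,b)\ge\frac2\pi\log\frac1{1-a}$. Interchanging the two variables gives the same bound with $b$ in place of $a$.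
\end{proof}

\section{Base points of spectral radius one}\label{sec:converse}

By \eqref{eq:ueps}, $u(a)/(1-a)\to\infty$ as $a\to1$. So moving an eigenvalue from $1$ to $a$ changes $f_0$ of the operator by much more than $1-a$. Each part of Theorem~\ref{thm:converse} exploits this. We first record two tools.

For a contraction $T$ and a unit vector $x$,
\begin{equation}\label{eq:adjoint}
\|T^*x-x\|^2\le2-2\operatorname{Re}\langle T^*x,x\rangle=2\operatorname{Re}\langle x,x-Tx\rangle\le2\|Tx-x\|.
\end{equation}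
Applying this to $T$ and to $T^*$ shows that $Tx=x$ if and only if $T^*x=x$.

Next, let $\lambda\in\mathbb{T}$. An $\mathcal{S}_p$-Lipschitz constant at $(T_2,R_2)$ is also one at $(\bar\lambda T_2,R_2)$. Indeed, put $f_\lambda(z,w)=f(\bar\lambda z,w)$, which has the same Lipschitz norm as $f$. Since $(\lambda T)^{(m)}=\lambda^mT^{(m)}$ for all $m\in\mathbb{Z}$, we have $f_\lambda(\lambda T,R)=f(T,R)$ for trigonometric polynomials, and by \eqref{eq:contractive} for all continuous $f$. Thus \eqref{eq:lip} for $f$, $(T_1,R_1)$, $(\bar\lambda T_2,R_2)$ is \eqref{eq:lip} for $f_\lambda$, $(\lambda T_1,R_1)$, $(T_2,R_2)$. Hence, when $\rho(T_2)=1$, we may assume $1\in\sigma(T_2)$.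

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
(a) We move infinitely many eigenvalues, by amounts $\varepsilon_k$ for which $\sum\varepsilon_k^p$ converges but $\sum\big(\varepsilon_k\log\frac1{\varepsilon_k}\big)^p$ diverges. For $k\ge3$ let
\[
\varepsilon_k=k^{-1/p}(\log k)^{-\frac12-\frac1p};
\]
since $\log k>1$, we have $0<\varepsilon_k<1$ and $\log\frac1{\varepsilon_k}\ge\frac1p\log k$. On $\ell^2$, with coordinates indexed by $k\ge3$, let $T_1=I$ and $T_2=\operatorname{diag}(1-\varepsilon_k)$. The series $\sum_kk^{-1}(\log k)^{-\gamma}$ converges exactly when $\gamma>1$. Hence $\|T_1-T_2\|_p^p=\sum_kk^{-1}(\log k)^{-1-p/2}<\infty$. By Lemma~\ref{lem:u}(ii) and $u(1)=0$, we have $f_0(T_2,0)-f_0(T_1,0)=\operatorname{diag}(u(1-\varepsilon_k))$, and by \eqref{eq:ueps}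
\[
\sum_ku(1-\varepsilon_k)^p\ge\Big(\frac2{\pi p}\Big)^p\sum_k\varepsilon_k^p(\log k)^p=\Big(\frac2{\pi p}\Big)^p\sum_k\frac1{k(\log k)^{1-p/2}}=\infty .
\]

\emph{Sufficiency in} (b) \emph{and} (c). If $\rho(T_2)<1$ and $\rho(R_2)<1$, then Theorem~\ref{thm:main} and \eqref{eq:kappa2} show that $d=\pi\big(\sum_j\|T_2^j\|^2\big)^{1/2}+\pi\big(\sum_j\|R_2^j\|^2\big)^{1/2}$ is an $\mathcal{S}_p$-Lipschitz constant at $(T_2,R_2)$. This covers $R_2=0$.

\emph{Necessity in} (c). The two variables play symmetric roles, so let $\rho(T_2)=1$ and, after a rotation, $1\in\sigma(T_2)$. As $\dim\mathcal{H}<\infty$, the space $E=\ker(T_2-I)$ is nonzero. By \eqref{eq:adjoint}, $T_2^*x=x$ for $x\in E$, so $E$ reduces $T_2$. Since $R_2$ and $R_2^*$ commute with $T_2$, both leave $E$ invariant, so $E$ reduces $R_2$ as well. For $0\le a<1$ let $T_1=aP_E+T_2(I-P_E)$ and $R_1=R_2$. On $E$ the operator $T_1$ is a scalar, and on $E^\perp$ the pair $(T_1,R_1)$ coincides with $(T_2,R_2)$, so $(T_1,R_1)$ is a doubly commuting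 pair of contractions. We have $T_2-T_1=(1-a)P_E$, and $f_0(T_1,R_1)-f_0(T_2,R_2)=u(a)P_E$ by Lemma~\ref{lem:u}(iii). A constant $d$ in \eqref{eq:lip} would satisfy $d\ge u(a)/(1-a)$ for all $a<1$, which is impossible.

\emph{Necessity in} (b). Suppose that $\rho(T_2)=1$ and that $d$ is an $\mathcal{S}_p$-Lipschitz constant at $(T_2,0)$; after a rotation, $1\in\sigma(T_2)$. Now $1$ need not be an eigenvalue. We show that $T_2$ is close in $\mathcal{S}_p$ to a contraction for which it is, move the eigenvalue there, and compare both operators with $T_2$.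

First, $I-T_2$ is not bounded below. Otherwise its range would be closed and, as $I-T_2$ is injective and not invertible, proper; then $T_2^*y=y$ for some unit vector $y$, hence $T_2y=y$, which contradicts injectivity. So for every $\delta>0$ there is a unit vector $x$ with $\|T_2x-x\|\le\delta$, and $\|T_2^*x-x\|\le\sqrt{2\delta}$ by \eqref{eq:adjoint}.

Let $P=\langle\cdot,x\rangle x$, $P^\perp=I-P$, and $Q_a=aP+P^\perp T_2P^\perp$ for $0\le a\le1$. This is an orthogonal sum of two contractions, hence a contraction, and $(Q_a,0)$ is a doubly commuting pair. From $T_2=T_2P+PT_2P^\perp+P^\perp T_2P^\perp$ we get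
\[
T_2-Q_1=(T_2-I)P+PT_2P^\perp=\langle\cdot,x\rangle(T_2x-x)+\big\langle\cdot,P^\perp(T_2^*x-x)\big\rangle x,
\]
where we used $P^\perp x=0$. Both terms have rank at most one, so $\|T_2-Q_1\|_p\le\eta:=\delta+\sqrt{2\delta}$, and $\|T_2-Q_a\|_p\le1-a+\eta$ because $Q_1-Q_a=(1-a)P$. By Lemma~\ref{lem:u}(iii), $f_0(Q_a,0)-f_0(Q_1,0)=u(a)P$. Applying \eqref{eq:lip} to $(Q_a,0)$ and to $(Q_1,0)$, we obtain
\[
u(a)\le\|f_0(Q_a,0)-f_0(T_2,0)\|_p+\|f_0(T_2,0)-f_0(Q_1,0)\|_p\le d\,(1-a+2\eta).
\]
Letting $\delta\to0$ gives $u(a)\le d(1-a)$ for all $a\in[0,1)$, which contradicts \eqref{eq:ueps} as $a\to1$.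
\end{proof}

\begin{remark}
Both necessity proofs must keep the perturbed pair doubly commuting. In (b) this is automatic because the second operator is $0$; in (c) it holds because an eigenspace reduces both operators. For a general pair on an infinite-dimensional space the operators $Q_a$ need not commute with $R_2$, and we make no claim that $\rho(T_2)<1$ and $\rho(R_2)<1$ are necessary in that setting.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BCGP}
Tirthankar Bhattacharyya, Arup Chattopadhyay, Saikat Giri, Chandan Pradhan,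
\emph{Lipschitz Estimates and an application to trace formulae},
arXiv:2312.08706 (2023).

\end{thebibliography}
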